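\title{Free actions that are not uniform limits of ergodic actions}

\begin{abstract}
We show that a countable group without property (T) can have a free
measure-preserving action that is not a limit of ergodic actions in the uniform
topology. The group $\mathrm{SL}_3(\mathbb Z)\times\mathbb Z$ has such an
action, with two ergodic components. The obstruction is relative property (T)
of an infinite normal subgroup or, more generally, of an infinite subgroup $N$
such that the elements $g$ with $N\cap gNg^{-1}$ infinite generate the group.
In the other direction, every free action is a uniform limit of ergodic actions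
for free products $A*B$ with $A$ infinite and $B$ nontrivial, and for infinite
amenable groups. For a group with a normal property (T) subgroup $N$ and
infinite amenable quotient, approximation is always possible exactly when $N$
is finite.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Throughout, $\Gamma$ is a countable discrete group and $(X,\mu)$ is a standard
probability space, that is, a standard Borel space with a nonatomic Borel
probability measure. Let $\mathrm{Aut}(X,\mu)$ be the group of
measure-preserving automorphisms of $(X,\mu)$, two automorphisms being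
identified if they agree almost everywhere, and let $A(\Gamma,X,\mu)$ be the
set of measure-preserving actions of $\Gamma$, that is, of homomorphisms
$a:\Gamma\to\mathrm{Aut}(X,\mu)$. An action $a$ is \emph{free} if for every
$\gamma\neq e$ we have $a(\gamma)x\neq x$ for almost every $x$, and
\emph{ergodic} if every $a$-invariant measurable set has measure $0$ or $1$.

The \emph{uniform metric} on $\mathrm{Aut}(X,\mu)$ is
\[
d_u(S,T)=\mu(\{x: Sx\neq Tx\}).
\]
In the \emph{uniform topology} on $A(\Gamma,X,\mu)$, $a_n\to a$ if and only if
$d_u(a_n(\gamma),a(\gamma))\to0$ for every $\gamma\in\Gamma$. It is induced by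
the metric $\sum_i2^{-i}d_u(a(\gamma_i),b(\gamma_i))$, where
$\gamma_1,\gamma_2,\dots$ enumerates $\Gamma$, and the sets
$\{b:\max_{\gamma\in F}d_u(a(\gamma),b(\gamma))<\epsilon\}$ with $F\subset\Gamma$
finite and $\epsilon>0$ form a basis of neighborhoods of $a$. Thus $b$ is close
to $a$ when finitely many prescribed group elements move most points exactly as
they do under $a$. To approximate a nonergodic action by ergodic ones is to
join its invariant pieces by redefining the action on a small set of points,
while keeping every relation of $\Gamma$ true.

A finite set $K\subset\Lambda$ and a number $\kappa>0$ form a \emph{Kazhdan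
pair} for the countable group $\Lambda$ if every unitary representation $\pi$
of $\Lambda$ that has a unit vector $\xi$ with
$\max_{s\in K}\|\pi(s)\xi-\xi\|<\kappa$ has a nonzero invariant vector. The
group $\Lambda$ has \emph{property} (T) if and only if it has a Kazhdan pair.
We study the following question from \cite{Burton}.

\begin{quote}
\textbf{Question.} Let $\Gamma$ be a countable group without property (T). Is
every free action of $\Gamma$ a limit of ergodic actions in the uniform
topology of $A(\Gamma,X,\mu)$?
\end{quote}

Both restrictions are needed. Without freeness the statement fails already for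
$\mathbb Z$: the fixed-point set of an ergodic automorphism $T$ is invariant
and not conull, so $d_u(T,\mathrm{id})=1$, and the trivial action is not a
limit of ergodic actions. For groups with (T) it is known that approximation is
impossible, and the reason is a short computation. It rests on the inequality
\begin{equation}\label{eq:weak}
\mu(SE\,\triangle\, TE)\le d_u(S,T)\qquad(E\subset X\text{ measurable}),
\end{equation}
which holds because
$SE\,\triangle\,TE\subset\{z:S^{-1}z\ne T^{-1}z\}=S\{x:Sx\neq Tx\}$.

\begin{example}[Groups with (T)]\label{ex:T}
Let $(K,\kappa)$ be a Kazhdan pair for $\Gamma$, and let $a$ have an invariant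
set $X_1$ of measure $m\in(0,1)$. Given $b\in A(\Gamma,X,\mu)$, let $\Gamma$
act on the mean-zero functions in $L^2(X,\mu)$ by
$\xi\mapsto\xi\circ b(\gamma)^{-1}$. The vector $\xi=1_{X_1}-m$ has
$\|\xi\|^2=m(1-m)$, and \eqref{eq:weak} gives
\[
\|\xi\circ b(s)^{-1}-\xi\|^2=\mu(b(s)X_1\,\triangle\,a(s)X_1)\le d_u(a(s),b(s)).
\]
If $d_u(a(s),b(s))<\kappa^2m(1-m)$ for all $s\in K$, there is a nonzero
$b$-invariant function of mean zero, so $b$ is not ergodic. Every countable
group has free nonergodic actions (Lemma~\ref{lem:bernoulli}), so the
approximation fails.
\end{example}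

One would guess that this is the only obstruction. The computation uses only
the left side of \eqref{eq:weak}, that is, closeness in the coarser \emph{weak
topology}, in which $c_k\to a$ if and only if
$\mu(c_k(\gamma)E\,\triangle\,a(\gamma)E)\to0$ for all $\gamma$ and all
measurable $E$. In that topology property (T) is indeed the only obstruction:
if $\Gamma$ does not have (T), the ergodic actions are weakly dense in
$A(\Gamma,X,\mu)$ (\cite{GW}; see \cite[\S12]{Kechris}). Uniform approximation
is also known to be possible for groups of the form $\mathbb Z*H$.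

\subsection{Results}

The answer to the Question is nevertheless negative. For a countable group
$\Gamma$, the \emph{Bernoulli shift} is the action
$(\gamma y)(\delta)=y(\gamma^{-1}\delta)$ on $[0,1]^\Gamma$ with product
Lebesgue measure.

\begin{theorem}\label{thm:main}
Let $N=\mathrm{SL}_3(\mathbb Z)$ with Kazhdan pair $(K,\kappa)$, and let
$\Gamma=N\times\mathbb Z$. Let $Y=[0,1]^\Gamma$ with the Bernoulli shift of
$\Gamma$, let $X=Y\times\{1,2\}$, where $\{1,2\}$ carries the weights
$\frac23,\frac13$ and the trivial action, and let $a$ be the resulting action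
on $X$. Then $\Gamma$ does not have (T), $a$ is free, and no
$b\in A(\Gamma,X,\mu)$ with
\[
\max_{s\in K}d_u(a(s),b(s))<\kappa^2/24
\]
is ergodic. Hence $a$ is not a uniform limit of ergodic actions.
\end{theorem}

The neighborhood in Theorem~\ref{thm:main} places no condition on how the
factor $\mathbb Z$ acts. The theorem is a case of a general obstruction. For a
subgroup $N\le\Gamma$, the pair $(\Gamma,N)$ has \emph{relative property} (T)
if for every $\delta>0$ there are a finite set $K\subset\Gamma$ and
$\epsilon>0$ such that, in any unitary representation $\pi$ of $\Gamma$, every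
unit vector $\xi$ with $\|\pi(k)\xi-\xi\|<\epsilon$ for all $k\in K$ is within
$\delta$ of an $N$-invariant vector. For countable groups this is equivalent to
the definition via almost invariant vectors \cite{Jolissaint}. Put
\[
Q_N=\{g\in\Gamma:|N\cap gNg^{-1}|=\infty\}.
\]
If $N$ is infinite and normal, or infinite and \emph{commensurated} (each
$N\cap gNg^{-1}$ has finite index in $N$), then $Q_N=\Gamma$.

\begin{theorem}\label{thm:general}
Suppose that $(\Gamma,N)$ has relative property (T), $N$ is infinite, and $Q_N$
generates $\Gamma$. Let $a\in A(\Gamma,X,\mu)$ have an invariant set $X_1$ with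
$\frac12<\mu(X_1)<1$ such that every infinite subgroup of $N$ acts ergodically
on $X_1$. Then $a$ has a uniform neighborhood in which every $b$ has an
invariant set of measure exactly $\mu(X_1)$; in particular, no $b$ in it is
ergodic. If $N$ has (T) with Kazhdan pair $(K,\kappa)$, the neighborhood
\[
\{b:\max_{s\in K}d_u(a(s),b(s))<\kappa^2\mu(X_1)/16\}
\]
has this property. Free actions $a$ of this kind always exist, so for such
$\Gamma$ not every free action is a uniform limit of ergodic actions.
\end{theorem}

Two positive results show where the obstruction ends.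

\begin{theorem}\label{thm:free}
Let $\Gamma=A*B$ with $A$ infinite and $B$ nontrivial. Then every free action
of $\Gamma$ is a uniform limit of ergodic actions.
\end{theorem}

\begin{theorem}\label{thm:amenable}
If $\Gamma$ is infinite and amenable, every free action of $\Gamma$ is a
uniform limit of ergodic actions.
\end{theorem}

Together they include the groups $\mathbb Z*H$. For one class of groups the
negative and positive results meet.

\begin{corollary}\label{cor:exact}
Let $N\lhd\Gamma$ have (T) and let $\Gamma/N$ be infinite and amenable (so that
$\Gamma$ does not have (T)). Every free action of $\Gamma$ is a uniform limit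
of ergodic actions if and only if $N$ is finite.
\end{corollary}

We do not claim a classification of the groups for which approximation is
always possible.

Section~\ref{sec:prelim} collects standard facts. Section~\ref{sec:mechanism}
shows the obstruction in a case that needs no machinery and isolates what is
missing in general: a conjugacy between the restrictions of $a$ and $b$ to $N$.
Section~\ref{sec:intertwiner} constructs it, and Section~\ref{sec:obstruction}
proves Theorems~\ref{thm:main} and~\ref{thm:general}.
Sections~\ref{sec:free} and~\ref{sec:amenable} prove the positive results and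
are independent of the negative ones.

\section{Conventions and standard facts}\label{sec:prelim}

Null sets are ignored: equalities and inclusions of measurable sets hold up to
null sets unless we say otherwise. An action of a countable group on $(X,\mu)$
is realized by Borel automorphisms that are defined on an invariant conull
Borel set and satisfy the group law everywhere on it. If the action is free, we
also discard the invariant null set of points with nontrivial stabilizer. For
$E\subset X$ of positive measure, $\mu_E$ is the normalized restriction of
$\mu$ to $E$, and an action that preserves $E$ is \emph{ergodic on $E$} if it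
is ergodic for $\mu_E$. Any two standard probability spaces are isomorphic;
consequently two Borel subsets of $X$ of equal measure are related by a
measure-preserving Borel bijection. Lebesgue measure on $[0,1]$ is $\lambda$.

If $T'x=S'x$ and $T(S'x)=S(S'x)$, then $TT'x=SS'x$. Since $S'$ preserves $\mu$,
\begin{equation}\label{eq:subadd}
d_u(TT',SS')\le d_u(T,S)+d_u(T',S').
\end{equation}

\begin{lemma}\label{lem:bernoulli}
Let $\Gamma$ be a countable group and $Y=[0,1]^\Gamma$ with product measure
$\mu_0$. The Bernoulli shift is free, and every infinite subgroup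
$L\le\Gamma$ acts ergodically. Consequently the action on $Y\times\{1,2\}$,
with positive weights and trivial action on $\{1,2\}$, is free and not ergodic,
and every infinite subgroup acts ergodically on $Y\times\{1\}$ and on
$Y\times\{2\}$.
\end{lemma}

\begin{proof}
If $\gamma y=y$ then $y(\gamma^{-1})=y(e)$, which for $\gamma\ne e$ is a null
event. Let $E$ be $L$-invariant and $\epsilon>0$. Choose a set $C$ depending
only on the coordinates in a finite set $F$, with
$\mu_0(E\,\triangle\,C)<\epsilon$. The set $\gamma C$ depends only on the
coordinates in $\gamma F$, and $\gamma F\cap F=\emptyset$ for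
$\gamma\notin FF^{-1}$. Since $L$ is infinite, there is such a $\gamma$ in $L$,
and then $\mu_0(C\cap\gamma C)=\mu_0(C)^2$. As $E=E\cap\gamma E$, we get
$|\mu_0(E)-\mu_0(C)^2|<2\epsilon$. Letting $\epsilon\to0$ gives
$\mu_0(E)=\mu_0(E)^2$.
\end{proof}

We use these textbook facts. Property (T) passes to quotients and to subgroups
of finite index. The group $\mathrm{SL}_3(\mathbb Z)$ has (T). A group is
\emph{amenable} if $\ell^\infty$ of the group carries a left-invariant mean;
finite groups and $\mathbb Z$ are amenable, an extension of an amenable group
by an amenable group is amenable, and an infinite amenable group does not have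
(T). In particular, a group that surjects onto $\mathbb Z$ does not have (T).

\begin{lemma}\label{lem:kazhdan}
Let $(K,\kappa)$ be a Kazhdan pair for $N$, let $\pi$ be a unitary
representation of $N$, and let $P$ be the orthogonal projection onto the
invariant vectors. Then for every vector $\xi$,
\[
\|\xi-P\xi\|\le\kappa^{-1}\max_{s\in K}\|\pi(s)\xi-\xi\|.
\]
In particular, if $N\le\Gamma$ has (T), then $(\Gamma,N)$ has relative (T).
\end{lemma}

\begin{proof}
The subspace $\ker P$ is invariant and has no nonzero invariant vector, so
$\eta=\xi-P\xi\in\ker P$ satisfies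
$\kappa\|\eta\|\le\max_{s\in K}\|\pi(s)\eta-\eta\|$. Also
$\pi(s)\eta-\eta=\pi(s)\xi-\xi$, because $P\xi$ is invariant. For the last
claim take the same $K$ and $\epsilon=\kappa\delta$.
\end{proof}

\section{The mechanism for $N\times\mathbb Z$}\label{sec:mechanism}

Let $\Gamma=N\times\mathbb Z$ with $N=\mathrm{SL}_3(\mathbb Z)$, and let
$t=(e,1)$. The group lacks (T) because of the factor $\mathbb Z$, so the
natural plan for making an action ergodic is to leave $N$ alone and perturb
$t$. The perturbed $t$ must still commute with $N$, and so it permutes the
$N$-invariant sets. Whether the plan works depends on how many such sets there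
are.

\begin{example}[The plan succeeds]\label{ex:product}
Let $N$ act on $Y_0=[0,1]^N$ by the Bernoulli shift, let $c$ be a free
nonergodic action of $\mathbb Z$ on a standard probability space $X'$, and put
$a(n,k)(y,x')=(ny,c(k)x')$. This action on $Y_0\times X'$ is free and not
ergodic. By Theorem~\ref{thm:amenable} there are ergodic actions $c_j\to c$
uniformly. The actions $b_j(n,k)(y,x')=(ny,c_j(k)x')$ satisfy
$d_u(a(n,k),b_j(n,k))=d_u(c(k),c_j(k))\to0$. They are ergodic: almost every
section of an $N$-invariant set over a point $x'$ is an $N$-invariant subset of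
$Y_0$, hence null or conull, so the set has the form $Y_0\times E$, and
invariance under $b_j(t)$ makes $E$ null or conull.
\end{example}

\begin{example}[The plan fails]\label{ex:exact}
Let $a$ be the action of Theorem~\ref{thm:main} and $X_i=Y\times\{i\}$. Let $b$
be any action with $b(n)=a(n)$ for all $n\in N$. By
Lemma~\ref{lem:bernoulli}, the only $a(N)$-invariant sets are $\emptyset$,
$X_1$, $X_2$ and $X$, of measures $0,\frac23,\frac13,1$. Since $b(t)$ commutes
with $b(N)=a(N)$, the set $b(t)X_1$ is $a(N)$-invariant, and it has measure
$\frac23$. Hence $b(t)X_1=X_1$, and $b$ is not ergodic, whatever $b(t)$ is.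
\end{example}

In Example~\ref{ex:product} the $N$-invariant sets form a nonatomic family,
which leaves $t$ room to mix them. In Example~\ref{ex:exact} one ergodic piece
of $N$ is so large that anything normalizing the action of $N$ must preserve
it.

For Theorem~\ref{thm:main} we must allow $b$ to differ from $a$ on $N$ as well.
The argument of Example~\ref{ex:T}, applied to $N$, produces a
$b(N)$-invariant function close to $1_{X_1}$. It does not bound the number of
$b(N)$-invariant sets: as far as that argument can tell, $b(N)$ might have a
nonatomic family of them, mixed by $b(t)$ as in Example~\ref{ex:product}. What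
we need is that $b(N)$ is still \emph{ergodic} on a set of measure $\frac23$.
We obtain this by showing that $b|_N$ is conjugate to $a|_N$ on a large part of
$X$, and for this we need a representation of $\Gamma$ whose invariant vectors
are conjugacies rather than invariant sets.

\section{Intertwiners from invariant vectors}\label{sec:intertwiner}

A map $\varphi$ with $\varphi a(n)=b(n)\varphi$ is the same as a graph in
$X\times X$ that is invariant under the maps $(x,y)\mapsto(a(n)x,b(n)y)$.
Graphs are null for $\mu\times\mu$, so we use a measure that gives them mass: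
counting measure along a countable equivalence relation.

Fix $a,b\in A(\Gamma,X,\mu)$. Together they define an action of
$\Gamma*\Gamma$, which we realize by Borel automorphisms. Let $g_1,g_2,\dots$
enumerate the group of Borel automorphisms generated by $a(\Gamma)$ and
$b(\Gamma)$, and let $R=\{(x,g_ix):x\in X,\ i\ge1\}$ be its orbit equivalence
relation. With $D_i=\{x:g_ix\ne g_jx\text{ for all }j<i\}$, the set $R$ is the
disjoint union of the graphs of the maps $g_i|_{D_i}$. For a Borel set
$C\subset R$ write
\[
C_x=\{y:(x,y)\in C\},\qquad C^y=\{x:(x,y)\in C\},\qquad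
C(i)=\{x\in D_i:(x,g_ix)\in C\}.
\]
Then $|C_x|=\sum_i1_{C(i)}(x)$ and $|C^y|=\sum_i1_{g_iC(i)}(y)$. These functions
are Borel, and since each $g_i$ preserves $\mu$,
\begin{equation}\label{eq:M}
M(C):=\int|C_x|\,d\mu(x)=\sum_i\mu(C(i))=\int|C^y|\,d\mu(y).
\end{equation}
This defines a $\sigma$-finite measure $M$ on $R$. If $\varphi$ is an injective
Borel map on a Borel set $E$, with graph in $R$, then the two integrals in
\eqref{eq:M} for the graph are $\mu(E)$ and $\mu(\varphi E)$; so such a map
preserves $\mu$.

Let $\Gamma$ act on $R$ by $\gamma\cdot(x,y)=(a(\gamma)x,b(\gamma)y)$ and on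
functions by
\[
(\pi(\gamma)f)(x,y)=f(a(\gamma)^{-1}x,b(\gamma)^{-1}y).
\]
Let $\Delta=\{(x,x):x\in X\}\subset R$.

\begin{lemma}\label{lem:rep}
The map $\pi$ is a unitary representation of $\Gamma$ on $L^2(R,M)$,
$\|1_\Delta\|=1$, and
$\|\pi(\gamma)1_\Delta-1_\Delta\|^2=2d_u(a(\gamma),b(\gamma))$.
\end{lemma}

\begin{proof}
The action preserves $R$ because $a(\gamma)$ and $b(\gamma)$ keep each point in
its $R$-class. For Borel $C\subset R$ we have
$(\gamma\cdot C)_x=b(\gamma)\,C_{a(\gamma)^{-1}x}$, so
$M(\gamma\cdot C)=\int|C_{a(\gamma)^{-1}x}|\,d\mu(x)=M(C)$ and $\pi$ is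
unitary. Next, $M(\Delta)=1$, and $\pi(\gamma)1_\Delta$ is the indicator of
$\gamma\cdot\Delta=\{(a(\gamma)x,b(\gamma)x):x\in X\}$. The set
$(\gamma\cdot\Delta)\setminus\Delta$ is the image under $\gamma$ of
$\{(x,x):a(\gamma)x\ne b(\gamma)x\}$, so it has measure
$d_u(a(\gamma),b(\gamma))$. Since $\Delta$ and $\gamma\cdot\Delta$ both have
measure $1$, the set $\Delta\setminus(\gamma\cdot\Delta)$ has the same measure.
\end{proof}

This is where the uniform topology enters: $1_\Delta$, the graph of the
identity, is almost invariant exactly when $a$ and $b$ are uniformly close. If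
$\theta\in\mathrm{Aut}(X,\mu)$ has graph in $R$ and $\theta a(n)=b(n)\theta$
for all $n$ in a subgroup $N$, then the indicator of the graph of $\theta$ is
an $N$-invariant vector at distance $\sqrt{2d_u(\theta,\mathrm{id})}$ from
$1_\Delta$. The next lemma goes in the opposite direction. An invariant vector
near $1_\Delta$ need not be the indicator of a graph, but a level set of it is
invariant and close to $\Delta$, and we keep the part of the level set that is
the graph of an injective map.

\begin{lemma}\label{lem:intertwiner}
Let $N\le\Gamma$ be a subgroup, and let $f\in L^2(R,M)$ be an $N$-invariant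
vector with $\|f-1_\Delta\|\le\delta$. Then there are an $a(N)$-invariant Borel
set $X_0$ with $\mu(X\setminus X_0)\le8\delta^2$, a $b(N)$-invariant Borel set
$Y_0$, and a measure-preserving Borel bijection $\varphi:X_0\to Y_0$ with
$\varphi a(n)=b(n)\varphi$ for all $n\in N$.
\end{lemma}

\begin{proof}
Fix a Borel representative of $f$ and let
$B_0=\{\operatorname{Re}f>\frac12\}$. For $n\in N$ the set
$n\cdot B_0=\{\operatorname{Re}\pi(n)f>\frac12\}$ differs from $B_0$ by an
$M$-null set. As $N$ is countable, $B=\bigcap_{n\in N}n\cdot B_0$ differs from
$B_0$ by an $M$-null set, and $n\cdot B=B$ holds exactly. In terms of sections,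
\begin{equation}\label{eq:sections}
B_{a(n)x}=b(n)B_x,\qquad B^{b(n)y}=a(n)B^y\qquad(n\in N).
\end{equation}
Almost everywhere on $\Delta\setminus B$ we have $|f-1|\ge\frac12$, and on
$B\setminus\Delta$ we have $|f|>\frac12$. Therefore
\begin{equation}\label{eq:cheb}
M(\Delta\setminus B)+M(B\setminus\Delta)\le4\|f-1_\Delta\|^2\le4\delta^2.
\end{equation}

Let $X_0$ be the set of $x$ such that $B_x$ is a single point $y$ and
$B^y=\{x\}$; put $\varphi(x)=y$ and $Y_0=\varphi(X_0)$. The first condition
makes $\varphi$ a map and the second makes it injective. On $\{x:|B_x|=1\}$ the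
point $y$ equals $g_ix$ for the unique $i$ with $x\in B(i)$. Hence
$X_0=\bigcup_i\{x\in B(i):|B_x|=1,\ |B^{g_ix}|=1\}$ is Borel, $\varphi$ is
Borel, and $Y_0=\bigcup_ig_i(X_0\cap B(i))$ is Borel. The graph of $\varphi$
lies in $R$, so $\varphi$ preserves $\mu$. If $B_x=\{y\}$ and $B^y=\{x\}$, then
\eqref{eq:sections} gives $B_{a(n)x}=\{b(n)y\}$ and $B^{b(n)y}=\{a(n)x\}$. Thus
$a(n)x\in X_0$ and $\varphi(a(n)x)=b(n)\varphi(x)$, which also shows that $Y_0$
is $b(N)$-invariant.

It remains to bound $\mu(X\setminus X_0)$. The set
$G=\{x:B_x=\{x\}=B^x\}$ is contained in $X_0$. If $x\notin G$, then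
$(x,x)\notin B$, or $(B\setminus\Delta)_x\ne\emptyset$, or
$(B\setminus\Delta)^x\neq\emptyset$. The first case has measure
$M(\Delta\setminus B)$. The second and third have measure at most
$M(B\setminus\Delta)$ each, by the first and the second integral in
\eqref{eq:M}. With \eqref{eq:cheb},
\[
\mu(X\setminus X_0)\le\mu(X\setminus G)\le
M(\Delta\setminus B)+2M(B\setminus\Delta)\le8\delta^2.\qedhere
\]
\end{proof}

\section{The obstruction}\label{sec:obstruction}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Put $m=\mu(X_1)$.

\emph{The neighborhood.} Choose $\delta>0$ with $8\delta^2<m$, and let $K$ and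
$\epsilon$ be given by relative (T) for this $\delta$; they do not depend on
the representation. Let $b$ satisfy $d_u(a(k),b(k))<\epsilon^2/2$ for all
$k\in K$, and form $L^2(R,M)$ from $a$ and $b$. By Lemma~\ref{lem:rep},
$\|\pi(k)1_\Delta-1_\Delta\|<\epsilon$ for $k\in K$, so there is an
$N$-invariant vector within $\delta$ of $1_\Delta$, and
Lemma~\ref{lem:intertwiner} gives $X_0$ and $\varphi$ with
$\mu(X\setminus X_0)<m$. If $N$ has a Kazhdan pair $(K,\kappa)$ and
$d=\max_{s\in K}d_u(a(s),b(s))<\kappa^2m/16$, then Lemmas~\ref{lem:kazhdan}
and~\ref{lem:rep} give an $N$-invariant vector $f$ with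
$\|f-1_\Delta\|^2\le2d/\kappa^2$, so that again
$\mu(X\setminus X_0)\le16d/\kappa^2<m$. The rest of the proof is the same in
both cases.

\emph{Transporting the ergodic piece.} The set $X_0\cap X_1$ is
$a(N)$-invariant and has measure at least $m-\mu(X\setminus X_0)>0$. Since $N$
is infinite, $a(N)$ is ergodic on $X_1$, so $X_1\subset X_0$: the approximate
information has become exact. Put $W=\varphi(X_1)$. Then $\mu(W)=m$, the set
$W$ is $b(N)$-invariant, and $\varphi$ conjugates the action $a|_N$ on $X_1$ to
the action $b|_N$ on $W$. Hence $b(L)$ is ergodic on $W$ for every infinite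
subgroup $L\le N$.

\emph{The set $W$ is $b(\Gamma)$-invariant.} The map $\varphi$ carries no
information about elements outside $N$, so we argue as in
Example~\ref{ex:exact}. Let $g\in Q_N$ and $L=N\cap gNg^{-1}$, an infinite
subgroup of $N$. The set $b(g)W$ is invariant under
$b(gng^{-1})=b(g)b(n)b(g)^{-1}$ for $n\in N$, so $W\cap b(g)W$ is
$b(L)$-invariant. Its measure is at least $2m-1>0$. Ergodicity of $b(L)$ on $W$
gives $W\subset b(g)W$, and the two sets have equal measure, so $b(g)W=W$. The
elements $g$ with $b(g)W=W$ form a subgroup containing $Q_N$, hence all of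
$\Gamma$. Thus $W$ is a $b$-invariant set of measure $m\in(0,1)$.

\emph{Existence.} Take $X=[0,1]^\Gamma\times\{1,2\}$ with weights
$\frac23,\frac13$ and $X_1=[0,1]^\Gamma\times\{1\}$, and apply
Lemma~\ref{lem:bernoulli}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The group $\Gamma$ surjects onto $\mathbb Z$, so it does not have (T). The
subgroup $N$ is infinite, normal and has (T), so $Q_N=\Gamma$ and $(\Gamma,N)$
has relative (T) by Lemma~\ref{lem:kazhdan}. By Lemma~\ref{lem:bernoulli}, $a$
is free and $X_1=Y\times\{1\}$ satisfies the hypotheses of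
Theorem~\ref{thm:general} with $\mu(X_1)=\frac23$. The radius in that theorem
is $\kappa^2\cdot\frac23/16=\kappa^2/24$.
\end{proof}

With $N=\Gamma$, Theorem~\ref{thm:general} recovers the case of infinite groups
with (T). The following groups without (T) also satisfy its hypotheses.

\begin{example}\label{ex:groups}
\begin{enumerate}
\item $\Gamma=\Lambda\times H$ with $\Lambda$ infinite with (T) and $H$ without
(T), and $N=\Lambda$. The quotient $H$ shows that $\Gamma$ lacks (T).
\item $\Gamma=\mathbb Z^2\rtimes\mathrm{SL}_2(\mathbb Z)$ and $N=\mathbb Z^2$.
This pair has relative (T) (Kazhdan, Margulis), although $N$ is amenable. The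
quotient $\mathrm{SL}_2(\mathbb Z)$ lacks (T), since it has a nonabelian free
subgroup of finite index, which surjects onto $\mathbb Z$.
\item $\Gamma=\mathrm{SL}_3(\mathbb Z)*_C(C\times\mathbb Z)$ with
$C\le\mathrm{SL}_3(\mathbb Z)$ infinite cyclic, and
$N=\mathrm{SL}_3(\mathbb Z)$. Each $g\in C\times\mathbb Z$ normalizes $C\le N$,
so $C\le N\cap gNg^{-1}$. Hence $Q_N$ contains the generating set
$N\cup(C\times\mathbb Z)$. The map that kills $N$ and projects
$C\times\mathbb Z$ to $\mathbb Z$ is well defined and onto, so $\Gamma$ lacks
(T). Here $N$ is not commensurated: if $t$ generates the factor $\mathbb Z$ and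
$n\in N\setminus C$, then $tnt^{-1}$ is a reduced word of length three, hence
not in $N$; so $N\cap tNt^{-1}=C$, which has infinite index in $N$ because $C$
lacks (T).
\end{enumerate}
\end{example}

\begin{remark}[The hypotheses of Theorem~\ref{thm:general}]\label{rem:hyp}
\begin{enumerate}
\item Relative (T) is used only to produce $\varphi$. The pair
$\mathbb Z\times\{0\}\lhd\mathbb Z^2$ satisfies the other group-theoretic
hypotheses, and the conclusion fails for free actions by
Theorem~\ref{thm:amenable}.
\item The hypothesis on $Q_N$ cannot be dropped. The group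
$\mathrm{SL}_3(\mathbb Z)*\mathbb Z$ contains the infinite subgroup
$\mathrm{SL}_3(\mathbb Z)$ with (T), and approximation is possible by
Theorem~\ref{thm:free}.
\item Ergodicity on $X_1$ is used for $N$ and for the groups
$N\cap gNg^{-1}$; if $N$ is normal, only for $N$. Example~\ref{ex:product}
shows that ergodicity of $N$ matters: the group of Theorem~\ref{thm:main} has
free nonergodic actions that are uniform limits of ergodic actions.
\item The bound $\mu(X_1)>\frac12$ forces $W$ and $b(g)W$ to meet. If the
weights in Theorem~\ref{thm:main} are replaced by $\frac12,\frac12$, a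
neighborhood defined by $K\subset N$ alone contains an ergodic action: let
$b|_N=a|_N$ and $b(t)(y,i)=(ty,3-i)$. The only $b(N)$-invariant sets of
intermediate measure are $Y\times\{1\}$ and $Y\times\{2\}$, and $b(t)$
exchanges them.
\end{enumerate}
\end{remark}

\section{Free products}\label{sec:free}

An action of $\Gamma=A*B$ is a pair of actions of $A$ and of $B$ with no
compatibility condition. So for any $\tau\in\mathrm{Aut}(X,\mu)$ we may define
an action $b$ by
\begin{equation}\label{eq:perturb}
b(\alpha)=a(\alpha)\quad(\alpha\in A),\qquad
b(\beta')=\tau a(\beta')\tau^{-1}\quad(\beta'\in B).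
\end{equation}
Suppose $\tau$ preserves a set $S$ and is the identity off $S$. If $x\notin S$
and $a(\beta')x\notin S$, then $b(\beta')x=a(\beta')x$, so
$d_u(b(\beta'),a(\beta'))\le2\mu(S)$. By \eqref{eq:subadd}, if $\gamma$ is a
word with $k$ letters from $B$, then
\begin{equation}\label{eq:close}
d_u(b(\gamma),a(\gamma))\le2k\mu(S).
\end{equation}
It therefore suffices to find, for each $\epsilon\in(0,1)$, a map $\tau$
supported on a set $S$ with $\mu(S)\le\epsilon$ such that $b$ is ergodic. Fix a
free action $a$, an element $\beta\in B\setminus\{e\}$, and put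
$\sigma=a(\beta)$.

\begin{example}[Two components]\label{ex:two}
Suppose $X=X_1\sqcup X_2$ with both $X_i$ invariant under $a(\Gamma)$, of
positive measure, and $a(A)$ ergodic on each. Take $S_i\subset X_i$ of the same
small positive measure with $\sigma S_1\cap S_1=\emptyset$ (a small subset of
$V\cap X_1$, with $V$ as in Step 1 below), and let $\tau$ be an involution that
exchanges $S_1$ and $S_2$ and fixes all other points. For $x\in S_1$ the point
$\sigma x$ lies in $X_1\setminus S_1$, so
$b(\beta)\tau x=\tau\sigma x=\sigma x\in X_1$, while $\tau x\in X_2$. A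
$b$-invariant set is $a(A)$-invariant, hence one of $\emptyset,X_1,X_2,X$, and
$b(\beta)$ maps $S_2$ into $X_1$. So $b$ is ergodic.
\end{example}

In general $a(A)$ has a whole measure space of ergodic components, and
$b(\beta)$ must link all of them at once. As in the example, $b(\beta)$ will
send $\tau x$ to $\sigma x$ for $x\in S$. We choose $\tau$ so that the
component of $\tau x$ is \emph{independent} of the component of $\sigma x$, and
$S$ so that it sees all components. We recall the tools.

\emph{Fiber measures.} Let $p:Z\to\Omega$ be a Borel map of standard Borel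
spaces, $\zeta$ a Borel probability measure on $Z$, and $\rho=p_*\zeta$ the
\emph{law} of $p$. There are probability measures $\zeta_\omega$ concentrated
on $p^{-1}(\omega)$, unique for $\rho$-almost every $\omega$, with
$\zeta=\int\zeta_\omega\,d\rho(\omega)$.

\emph{Rokhlin's theorem.} If almost every $\zeta_\omega$ is nonatomic, there is
an isomorphism $\Phi:(Z,\zeta)\to(\Omega\times[0,1],\rho\times\lambda)$ whose
first coordinate is $p$.

\emph{Ergodic decomposition.} There are a standard Borel space $\Omega$ and a
Borel map $D:X\to\Omega$, with law $\nu$ and fiber measures $\mu_\omega$, such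
that almost every $\mu_\omega$ is $a(A)$-invariant and every $a(A)$-invariant
Borel function is of the form $h\circ D$ almost everywhere.

Put $D_0=D$, $D_+=D\circ\sigma$ and $D_-=D\circ\sigma^{-1}$.

\begin{lemma}\label{lem:fibers}
For every Borel set $E\subset X$ of positive measure and $j\in\{0,+,-\}$, the
map $D_j:(E,\mu_E)\to\Omega$ has nonatomic fiber measures.
\end{lemma}

\begin{proof}
All $a(A)$-orbits are infinite, because $a$ is free and $A$ is infinite. An
atom of the invariant probability measure $\mu_\omega$ would give infinitely
many atoms of the same mass, so almost every $\mu_\omega$ is nonatomic. The law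
of $D|_E$ has density $\mu_\omega(E)/\mu(E)$ with respect to $\nu$, and the
fiber measures are the normalized restrictions of $\mu_\omega$ to $E$, which
are nonatomic. The isomorphism $\sigma^{\pm1}:E\to\sigma^{\pm1}E$ carries
$D_\pm|_E$ to $D|_{\sigma^{\pm1}E}$, which gives the other two cases.
\end{proof}

This lemma is the only place where $A$ must be infinite.

\begin{proof}[Proof of Theorem~\ref{thm:free}]
Fix $\epsilon\in(0,1)$.

\emph{Step 1: a Borel set $V$ with $V\cap\sigma V=\emptyset$ and
$V\cup\sigma V\cup\sigma^{-1}V=X$.} The first property will ensure that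
$\sigma^{\pm1}$ moves points of $S\subset V$ out of the support of $\tau$; the
second will let us pass from $V$ to $X$. Let $(U_n)$ be a countable family of
Borel sets that separates points and is closed under complements. Since
$\sigma x\neq x$, some $U_n$ contains $x$ and not $\sigma x$, so the sets
$U_n\setminus\sigma^{-1}U_n$ cover $X$. Removing from each the earlier ones
gives a partition $X=\bigsqcup_nP_n$ with $P_n\cap\sigma P_n=\emptyset$. Put
$V_0=\emptyset$,
\[
V_n=V_{n-1}\cup\bigl(P_n\setminus(\sigma V_{n-1}\cup\sigma^{-1}V_{n-1})\bigr),
\qquad V=\bigcup_nV_n.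
\]
By induction, $x$ and $\sigma x$ never both lie in $V_n$. They are not both in
$V_{n-1}$, nor both in $P_n$; if $x\in V_{n-1}$, then
$\sigma x\in\sigma V_{n-1}$ is not added at stage $n$; if $\sigma x\in V_{n-1}$,
then $x\in\sigma^{-1}V_{n-1}$ is not added at stage $n$. Hence
$V\cap\sigma V=\emptyset$. If $x\in P_n\setminus V$, then
$x\in\sigma V_{n-1}\cup\sigma^{-1}V_{n-1}$, which proves the covering property.
In particular $\mu(V)\geq\frac13$.

\emph{Step 2: a small set $S\subset V$ that sees every component.} For
$j\in\{0,+,-\}$, apply Rokhlin's theorem to $D_j:(V,\mu_V)\to\Omega$ and let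
$S_j\subset V$ be the preimage of $\Omega\times[0,\epsilon/3]$. For every Borel
$\Omega'\subset\Omega$,
\[
\mu(S_j\cap D_j^{-1}\Omega')=\tfrac{\epsilon}{3}\,\mu(V\cap D_j^{-1}\Omega').
\]
Let $S=S_0\cup S_+\cup S_-$. Then $0<\mu(S)\le\epsilon$, and for each $j$,
\begin{equation}\label{eq:sees}
\mu(S\cap D_j^{-1}\Omega')=0\quad\text{implies}\quad
\mu(V\cap D_j^{-1}\Omega')=0.
\end{equation}

\emph{Step 3: the map $\tau$.} Let $\rho$ and $\rho_+$ be the laws of $D$ and
$D_+$ on $(S,\mu_S)$. We want $\tau\in\mathrm{Aut}(S,\mu_S)$ with $D\circ\tau$
independent of $D_+$. The map $D\circ\tau$ necessarily has law $\rho$, so we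
first build an independent map $p$ with that law. By Rokhlin's theorem,
$(S,\mu_S)\cong(\Omega\times[0,1],\rho_+\times\lambda)$ with $D_+$ as first
coordinate. The space $(\Omega\times[0,1],\rho\times\lambda)$ is standard and
nonatomic, hence isomorphic to $([0,1],\lambda)$. Substituting it for the
second factor, we get
\[
(S,\mu_S)\cong(\Omega\times\Omega\times[0,1],\ \rho_+\times\rho\times\lambda)
\]
with $D_+$ as first coordinate. Let $p:S\to\Omega$ be the second coordinate. It
has law $\rho$, it is independent of $D_+|_S$, and its fiber measures
$\rho_+\times\delta_\omega\times\lambda$ are nonatomic. Rokhlin's theorem gives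
isomorphisms $\Phi,\Psi:(S,\mu_S)\to(\Omega\times[0,1],\rho\times\lambda)$ with
first coordinates $p$ and $D|_S$. Then $\tau=\Psi^{-1}\Phi$ satisfies
$D\circ\tau=p$ on $S$. Extend $\tau$ by the identity off $S$ and define $b$ by
\eqref{eq:perturb}.

\emph{Step 4: $b$ is ergodic.} Let $f$ be the indicator of a $b$-invariant set.
Since $f$ is $a(A)$-invariant, $f=h\circ D$ for a Borel function
$h:\Omega\to\{0,1\}$. Invariance under
$b(\beta^{\pm1})=\tau\sigma^{\pm1}\tau^{-1}$ says that
$f(\tau\sigma^{\pm1}x)=f(\tau x)$ for almost every $x$. For $x\in S\subset V$,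
Step 1 gives $\sigma^{\pm1}x\notin V$, so $\tau$ fixes $\sigma^{\pm1}x$. Hence
\[
h(D_+(x))=h(D_-(x))=f(\tau x)=h(p(x))\qquad\text{for almost every }x\in S.
\]
The functions $h\circ p$ and $h\circ D_+$ on $(S,\mu_S)$ are independent and
equal. A $\{0,1\}$-valued function independent of itself takes the value $1$
with a probability $r$ satisfying $r=r^2$, so $h\circ p$ is almost everywhere a
constant $c$. Thus $h\circ D_\pm=c$ on $S$. Also $h\circ D=c$ on $S$, because
$p$ and $D|_S$ have the same law. Applying \eqref{eq:sees} to
$\Omega'=\{h\neq c\}$ gives $h\circ D_j=c$ on $V$ for all three $j$. This says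
that $f=c$ on $V$, on $\sigma V$ and on $\sigma^{-1}V$, which cover $X$.

By \eqref{eq:close}, the ergodic actions $b$ converge uniformly to $a$ as
$\epsilon\to0$.
\end{proof}

\section{Amenable groups and (T)-by-amenable groups}\label{sec:amenable}

An infinite amenable group $\Gamma$ does not have (T), so every action $a$ is a
weak limit of ergodic actions $c$ (\cite{GW}; see \cite[\S12]{Kechris}). Weak
closeness says that $c$ moves finitely many \emph{sets} almost as $a$ does; it
may move every point differently. We correct this by conjugating $c$, which
preserves ergodicity.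

The idea is visible for $\Gamma=\mathbb Z$. Suppose $X$ is the disjoint union
of sets $a(t)Z$ for $t=0,\dots,n-1$, and suppose $c(t)Z=a(t)Z$ for these $t$.
Then $\theta(c(t)x)=a(t)x$ for $x\in Z$ defines an automorphism of $X$, and
\[
\theta c(1)\theta^{-1}\,a(t)x=\theta c(t+1)x=a(t+1)x=a(1)\,a(t)x
\qquad(0\le t\le n-2).
\]
So $\theta c(1)\theta^{-1}$ and $a(1)$ differ at most on the top level
$a(n-1)Z$, of measure $1/n$. In general we need finitely many such towers, of
various finite shapes $T\subset\Gamma$, that few points leave under the given
group elements. They come from hyperfiniteness. Let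
$E_a=\{(x,a(\gamma)x):x\in X,\ \gamma\in\Gamma\}$. By \cite{OW}, if $\Gamma$ is
amenable, then on an invariant conull Borel set $E_a=\bigcup_nE_n$ for an
increasing sequence of Borel equivalence relations $E_n$ with finite classes.

\begin{proof}[Proof of Theorem~\ref{thm:amenable}]
Let $a$ be free, $F\subset\Gamma$ finite and $\epsilon>0$. We find an ergodic
$b$ with $d_u(b(\gamma),a(\gamma))<3\epsilon$ for all $\gamma\in F$.

\emph{Towers.} The sets
$\{x:a(\gamma)x\mathrel{E_n}x\text{ for all }\gamma\in F\}$ increase to $X$;
fix $n$ such that this set has measure greater than $1-\epsilon$. Let $Z$ be a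
Borel set meeting each $E_n$-class in exactly one point, for instance the set
of least elements of classes for a Borel linear order on $X$. For finite
$T\subset\Gamma$ let
\[
Z_T=\bigl\{x\in Z:\{t\in\Gamma:a(t)x\mathrel{E_n}x\}=T\bigr\}.
\]
By freeness, for $x\in Z$ the map $t\mapsto a(t)x$ is a bijection from
$\{t:a(t)x\mathrel{E_n}x\}$ onto the finite class of $x$. So the sets $Z_T$
partition $Z$, and every $z\in X$ is $a(t)x$ for a unique triple $(T,t,x)$ with
$t\in T$ and $x\in Z_T$. That is, the levels $a(t)Z_T$, for $T$ finite and
$t\in T$, partition $X$. There are countably many, so there is a finite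
collection $\mathcal T$ of shapes such that the levels $a(t)Z_T$ with
$t\in T\in\mathcal T$ have total measure greater than $1-\epsilon$. Choose
$\eta>0$ with $\eta\sum_{T\in\mathcal T}|T|^2<\epsilon$.

\emph{The conjugation.} By weak density there is an ergodic action $c$ with
$\mu(c(t)Z_T\,\triangle\,a(t)Z_T)<\eta$ for all $t\in T\in\mathcal T$. Put
\[
Z_T'=\{x\in Z_T:c(t)x\in a(t)Z_T\text{ for all }t\in T\}.
\]
Then
$\mu(Z_T\setminus Z_T')\le\sum_{t\in T}\mu(c(t)Z_T\setminus a(t)Z_T)\le|T|\eta$.
For $t\in T\in\mathcal T$ the sets $c(t)Z_T'$ and $a(t)Z_T'$ are both contained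
in the level $a(t)Z_T$. Hence the sets $c(t)Z'_T$ are pairwise disjoint, so are
the sets $a(t)Z_T'$, and
\[
\theta(c(t)x)=a(t)x\qquad(x\in Z_T',\ t\in T\in\mathcal T)
\]
is a measure-preserving bijection from the union of the former onto the union
$X^*$ of the latter. The complements have equal measure, so $\theta$ extends to
an element of $\mathrm{Aut}(X,\mu)$. The action $b=\theta c\theta^{-1}$ is
ergodic.

\emph{The estimate.} Each shape $T$ has $|T|$ levels, so
$\mu(X\setminus X^*)<\epsilon+\eta\sum_{T\in\mathcal T}|T|^2<2\epsilon$. Let
$\gamma\in F$ and $z=a(t)x\in X^*$ with $x\in Z_T'$ and $t\in T\in\mathcal T$.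
If $\gamma t\in T$, then
\[
b(\gamma)z=\theta c(\gamma)c(t)x=\theta c(\gamma t)x=a(\gamma t)x=a(\gamma)z.
\]
If $\gamma t\notin T$, then $a(\gamma)z=a(\gamma t)x$ is not $E_n$-equivalent
to $x$, while $z$ is; so $a(\gamma)z$ is not $E_n$-equivalent to $z$, and such
$z$ have measure less than $\epsilon$ by the choice of $n$. Therefore
$d_u(b(\gamma),a(\gamma))<3\epsilon$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:exact}]
If $N$ is infinite, then $Q_N=\Gamma$ and $(\Gamma,N)$ has relative (T) by
Lemma~\ref{lem:kazhdan}, so Theorem~\ref{thm:general} gives a free action that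
is not a uniform limit of ergodic actions. If $N$ is finite, then $\Gamma$ is
an infinite extension of an amenable group by a finite normal subgroup, hence
infinite and amenable, and Theorem~\ref{thm:amenable} applies.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Burton}
Peter Burton, \emph{Topology and convexity in the space of actions modulo weak
equivalence}, arXiv:1501.04079 (2015).

\bibitem{GW}
Glasner and Weiss, GAFA \textbf{7} (1997).

\bibitem{Jolissaint}
P. Jolissaint, Enseign. Math. \textbf{51} (2005).

\bibitem{Kechris}
Kechris, \emph{Global Aspects of Ergodic Group Actions}, AMS, 2010.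

\bibitem{OW}
Ornstein and Weiss, Bull. AMS \textbf{2} (1980).

\end{thebibliography}
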